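# A nonzero complex with empty support over a polynomial ring in infinitely many variables

## 1. The theorem and what it says

Throughout, $R$ is a commutative ring with $1$.

**Theorem 1.** Suppose $R$ contains an infinite sequence $z_1,z_2,\dots$ that is *monomial*, meaning that
$$(z_1\cdots z_n)^t\notin (z_1^{t+1},\dots,z_n^{t+1})R\qquad\text{for all } n\ge 1,\ t\ge 0. \tag{1}$$
Then $\mathrm D(R)$ is not supportive. More precisely, write the sequence as $x_1,y_1,x_2,y_2,\dots$. There is a complex $M\neq 0$ in $\mathrm D(R)$, concentrated in degrees $\le 0$, such that for every prime $\mathfrak p$ of $R$: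

* (A) if $x_i,y_i\in\mathfrak p$ for some $i$, then $H^*_{x_i,y_i}(M_\mathfrak p)=0$;
* (B) otherwise $M_\mathfrak p=0$.

Hence $\operatorname{supp}M=\emptyset$.

**Corollary 2.** For every nonzero commutative ring $k$, the category $\mathrm D(k[x_1,y_1,x_2,y_2,\dots])$ is not supportive. Hence $\mathrm D(R)$ is not supportive for all commutative rings $R$.

Now we unpack the words. $\mathrm D(R)$ is the unbounded derived category of $R$-modules; an object is zero there exactly when it is an acyclic complex. For a complex $M$ and a prime $\mathfrak p$, put $M_\mathfrak p=M\otimes_R R_\mathfrak p$. All tensor products are over $R$ unless marked otherwise.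

**Definition (Čech complexes).** For $x\in R$ let $\check C_x=(R\to R_x)$ be the two-term complex in degrees $0,1$ given by localisation. For a finite sequence $\underline x=x_1,\dots,x_n$ let $\check C_{\underline x}=\check C_{x_1}\otimes\cdots\otimes\check C_{x_n}$, and let
$$H^i_{\underline x}(M_\mathfrak p)=H^i(\check C_{\underline x}\otimes M_\mathfrak p).$$

**Definition (support).** $\operatorname{supp}M$ is the set of primes $\mathfrak p$ such that for every finite $\underline x\subset\mathfrak p$ one has $H^i_{\underline x}(M_\mathfrak p)\neq0$ for some $i$. So $\mathfrak p\notin\operatorname{supp} M$ means that *one* finite $\underline x\subset\mathfrak p$ makes $\check C_{\underline x}\otimes M_\mathfrak p$ acyclic.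

**Definition (supportive).** $\mathrm D(R)$ is supportive if for every $M\in\mathrm D(R)$: $\operatorname{supp}M=\emptyset$ if and only if $M=0$.

The direction "$M=0$ implies empty support" is trivial. The question is the converse: if at every prime some finite piece of local cohomology kills $M$, must $M$ vanish? It is posed in William T. Sanders, "Support and vanishing for non-Noetherian rings and tensor triangulated categories", arXiv:1710.10199 (2017). The following is known: if $H^i(M)=0$ for $i\ll0$, or if the primes of $R$ satisfy the descending chain condition, then $\operatorname{supp}M=\emptyset$ only for $M=0$. In particular $\mathrm D(R)$ is supportive when $R$ is Noetherian or has Krull dimension $0$. Theorem 1 says that the answer for general rings is no.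

*Example (zero localisation).* If $M_\mathfrak p=0$ then $\mathfrak p\notin\operatorname{supp}M$: take $\underline x=\{0\}$; since $R_0=0$ we have $\check C_0=R$. So (A) and (B) together do give $\operatorname{supp}M=\emptyset$.

*Example (residue fields).* For $\kappa(\mathfrak p)=R_\mathfrak p/\mathfrak pR_\mathfrak p$ we have $\operatorname{supp}\kappa(\mathfrak p)=\{\mathfrak p\}$. If $\mathfrak p\not\subseteq\mathfrak q$, some element of $\mathfrak p$ is a unit in $R_\mathfrak q$ and zero on $\kappa(\mathfrak p)$, so $\kappa(\mathfrak p)_\mathfrak q=0$. If $\mathfrak p\subsetneq\mathfrak q$, choose $x\in\mathfrak q\setminus\mathfrak p$; it acts invertibly, so $\check C_x\otimes\kappa(\mathfrak p)=(\kappa(\mathfrak p)\xrightarrow{\ \cong\ }\kappa(\mathfrak p))$ is acyclic. If $\mathfrak q=\mathfrak p$, every $x_j\in\mathfrak p$ has $\kappa(\mathfrak p)_{x_j}=0$, so $\check C_{\underline x}\otimes\kappa(\mathfrak p)=\kappa(\mathfrak p)\ne0$.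

*Example (monomial sequences).* In $k[z_1,z_2,\dots]$ with $k\neq0$, the variables form a monomial sequence: the ideal $(z_1^{t+1},\dots,z_n^{t+1})$ is $k$-free on the monomials divisible by some $z_j^{t+1}$ with $j\le n$, and $(z_1\cdots z_n)^t$ is not one of these. So Corollary 2 follows from Theorem 1.

On the other hand, if $z_i$ divides $z_j$ with $i\ne j$, say $z_j=rz_i$, then $z_iz_j=rz_i^2\in(z_i^2)$. For any $n\ge i,j$ the product $z_1\cdots z_n$ is a multiple of $z_iz_j$, so (1) fails with $t=1$. In a valuation ring, of any two elements one divides the other, so there is no monomial sequence of even two terms.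

## 2. Computing with Čech complexes

The following facts carry all the proofs. Write $L_x=L\otimes R_x$.

**Lemma 3.** Let $L,N$ be complexes of $R$-modules.

* (a) If $K$ is a bounded complex of flat modules, then $K\otimes-$ preserves quasi-isomorphisms.
* (b) $\check C_x\otimes L$ is acyclic if and only if $L\to L_x$ is a quasi-isomorphism, if and only if $x$ acts bijectively on every $H^j(L)$. This holds in particular if $x$ acts bijectively on every term of $L$.
* (c) If $L_w$ is acyclic, then $\check C_w\otimes L\to L$ is a quasi-isomorphism.
* (d) Let $\underline x$ and $\underline w=w_1,\dots,w_r$ be finite sequences with every $w_i$ in $\sqrt{(\underline x)}$. Then $R_{w_i}\otimes\check C_{\underline x}\otimes N$ is acyclic, and $\check C_{\underline w}\otimes\check C_{\underline x}\otimes N\to\check C_{\underline x}\otimes N$ is a quasi-isomorphism.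

*Proof.* (a) Passing to cones, it suffices to show that $K\otimes N$ is acyclic when $N$ is. Induct on the number of nonzero terms of $K$. If $b$ is the top degree of $K$, then $K^b[-b]$ is a subcomplex with quotient $K^{<b}$, and the sequence splits degreewise, so
$$0\to K^b[-b]\otimes N\to K\otimes N\to K^{<b}\otimes N\to0$$
is exact. The left term is acyclic because $K^b$ is flat, the right term by induction.

(b) The degreewise split sequence $0\to R_x[-1]\to\check C_x\to R\to0$ gives an exact sequence
$$0\to L_x[-1]\to\check C_x\otimes L\to L\to0, \tag{2}$$
whose connecting map $H^j(L)\to H^j(L_x)=H^j(L)_x$ is, up to sign, localisation. So $\check C_x\otimes L$ is acyclic if and only if all these maps are bijective. A module $H$ satisfies $H\cong H_x$ via localisation exactly when $x$ acts bijectively on it.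

(c) In (2) with $x=w$ the left term is acyclic.

(d) Fix $w=w_i$ and let $L=R_w\otimes\check C_{\underline x}\otimes N$, a complex of $R_w$-modules. Some power of $w$ lies in $(\underline x)$, so the $x_j$ generate the unit ideal of $R_w$. Let $P$ be a prime of $R_w$. Some $x_j$ is outside $P$. Up to reordering of factors, $L_P=\check C_{x_j}\otimes L'$, where the terms of $L'$ are $(R_w)_P$-modules, so $x_j$ acts bijectively on them. By (b), $L_P$ is acyclic. This holds for every $P$, so $H^*(L)=0$. For the second statement, put back the factors $\check C_{w_i}$ one at a time: by the first statement, with $N$ replaced by $N$ tensored with the $\check C_{w_l}$ already present, (c) applies to each $w_i$. $\blacksquare$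

*Two rings by hand.* Over a field there is one prime, $(0)$, and the only $\underline x$ consist of zeros; so $(0)\in\operatorname{supp}M$ if and only if $M\ne0$. More generally, over a domain with fraction field $K$, $(0)\in\operatorname{supp}M$ if and only if $M\otimes K\neq0$.

Over $\mathbb Z$, let $\operatorname{supp}M=\emptyset$. The prime $(0)$ gives $M\otimes\mathbb Q=0$. At $(p)$ there is a finite $\underline x\subset(p)$ with $\check C_{\underline x}\otimes M_{(p)}$ acyclic. If all $x_i$ are $0$, then $M_{(p)}=0$. Otherwise $p\in\sqrt{(\underline x)\mathbb Z_{(p)}}$ and all $x_i\in (p)$, so Lemma 3(d) over $\mathbb Z_{(p)}$, with $\underline w=\underline x$ absorbed by $p$, shows $\check C_p\otimes M_{(p)}\simeq\check C_{\underline x}\otimes\check C_p\otimes M_{(p)}$, and this is acyclic by (a). By (b), $p$ acts bijectively on $H^*(M_{(p)})$, which is therefore $H^*(M)\otimes\mathbb Q=0$. So all $M_{(p)}$ vanish and $M=0$.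

## 3. Torsion classes: bounded below complexes and single elements

The natural way to prove that $M\neq0$ has nonempty support is this. Take $0\ne\alpha\in H^j(M)$. Let $\mathfrak a=\operatorname{ann}\alpha\neq R$, and let $\mathfrak p$ be a prime minimal over $\mathfrak a$. Then

* $\alpha/1\ne0$ in $H^j(M)_\mathfrak p$, since $\mathfrak a\subset\mathfrak p$;
* $\sqrt{\mathfrak aR_\mathfrak p}=\mathfrak pR_\mathfrak p$, since $\mathfrak pR_\mathfrak p$ is the only prime of $R_\mathfrak p$ containing $\mathfrak aR_\mathfrak p$; so every $x\in\mathfrak p$ has a power killing $\alpha/1$.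

One hopes that $\alpha/1$ lifts to a nonzero class in $H^j_{\underline x}(M_\mathfrak p)$ for every $\underline x\subset\mathfrak p$. This works in two situations.

**Proposition 4.** If $H^i(M)=0$ for $i\ll0$ and $\operatorname{supp}M=\emptyset$, then $M=0$.

*Proof.* Suppose $M\ne0$, let $j$ be the least degree with $H^j(M)\neq0$, and choose $\alpha,\mathfrak p$ as above. By Lemma 3(a) we may truncate and assume $M^i=0$ for $i<j$. In degrees $j$ and $j+1$ the complex $\check C_{\underline x}\otimes M_\mathfrak p$ is $M^j_\mathfrak p\to M^{j+1}_\mathfrak p\oplus\bigoplus_l (M^j_\mathfrak p)_{x_l}$, and it is zero below $j$. So $H^j_{\underline x}(M_\mathfrak p)$ consists of the elements of $\ker(M_\mathfrak p^j\to M_\mathfrak p^{j+1})=H^j(M)_\mathfrak p$ that are killed by a power of each $x_l$. It contains $\alpha/1\ne0$. So $\mathfrak p\in\operatorname{supp}M$. $\blacksquare$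

**Theorem 5.** Let $R$ be any commutative ring and $M\in\mathrm D(R)$. If for every prime $\mathfrak p$ there is a single element $x\in\mathfrak p$ with $H^*_x(M_\mathfrak p)=0$, then $M=0$.

*Proof.* Suppose $0\neq\alpha\in H^j(M)$, choose $\mathfrak p$ as above, and let $x\in\mathfrak p$ be as in the hypothesis. By Lemma 3(b), $x$ acts bijectively on $H^j(M_\mathfrak p)$. But $x^m\alpha/1=0$ for some $m$, so $\alpha/1=0$, a contradiction. $\blacksquare$

So a counterexample cannot be bounded below, and it must use test sequences with at least two elements at some prime. Theorem 1 uses sequences of length at most $2$, so length $2$ is optimal.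

**Corollary 6.** $\mathrm D(R)$ is supportive if, for every prime $\mathfrak p$, each finite subset of $\mathfrak p$ lies in $\sqrt{yR_\mathfrak p}$ for some $y\in\mathfrak p$. Examples are valuation rings and Prüfer domains of any Krull dimension.

*Proof.* Let $\operatorname{supp}M=\emptyset$ and fix $\mathfrak p$. Take $\underline x\subset\mathfrak p$ with $\check C_{\underline x}\otimes M_\mathfrak p$ acyclic, and $y\in\mathfrak p$ with all $x_i\in\sqrt{yR_\mathfrak p}$. Lemma 3(d) over $R_\mathfrak p$ gives
$$\check C_y\otimes M_\mathfrak p\simeq\check C_{\underline x}\otimes\check C_y\otimes M_\mathfrak p,$$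
and the right side is acyclic by Lemma 3(a). So $H^*_y(M_\mathfrak p)=0$ for each $\mathfrak p$, and Theorem 5 gives $M=0$.

In a valuation ring, of any two elements one divides the other, so any finite set $x_1,\dots,x_n$ (with $n\geq 1$) generates an ideal generated by one of the $x_i$. The localisations of a valuation ring, and those of a Prüfer domain, at primes are valuation rings. So over $R_\mathfrak p$ one may take $y=x_i$ for a suitable $i$ (and $y=0$ for the empty subset). $\blacksquare$

## 4. Two elements: the overlap obstruction

Let us see what fails for a pair $x,y$. Put $L=M_\mathfrak p$ and let $a\in L^j$ be a cocycle whose class is killed by powers of $x$ and of $y$. Up to signs, lifting the class of $a$ to $H^j(\check C_x\otimes\check C_y\otimes L)$ means finding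
$$b_x\in L_x^{j-1},\quad b_y\in L_y^{j-1},\quad c\in L_{xy}^{j-2}\qquad\text{with}\qquad a=db_x,\quad a=db_y,\quad b_y-b_x=dc,$$
after possibly replacing $a$ by a cohomologous cocycle. The first two equations can be solved, because the class dies in $L_x$ and $L_y$. Then $b_y-b_x$ is a cocycle on the overlap, and we may still change $b_x$ and $b_y$ by cocycles. The obstruction is the class
$$[b_y-b_x]\in H^{j-1}(L_{xy})\big/\big(\operatorname{im}H^{j-1}(L_x)+\operatorname{im}H^{j-1}(L_y)\big).$$
If $j$ is the lowest degree of cohomology, this group is zero; with one element there is no overlap. Otherwise nothing makes it vanish, and we can write down a complex where it does not. For $x,y\in R$ let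
$$Q=\big(R_x\oplus R_y\xrightarrow{\ (a,b)\mapsto b-a\ }R_{xy}\big)\quad\text{in degrees }-1,0 .$$

*Computation over $R=k[x,y]$, $k$ a field.* Here $H^{-1}(Q)=R_x\cap R_y=R$, and $H^0(Q)=R_{xy}/(R_x+R_y)$ has the $k$-basis $x^{-a}y^{-b}$ with $a,b\ge1$. The class $\alpha=[\frac1{xy}]$ is nonzero and killed by $x$ and by $y$. Over $R_x$ take $b_x=(0,\frac1{xy})$; over $R_y$ take $b_y=(-\frac1{xy},0)$. Then $b_y-b_x=(-\frac1{xy},-\frac1{xy})$, which under $H^{-1}(Q_{xy})=R_{xy}$ is $-\frac1{xy}$. Since $H^{-1}(Q_x)=R_x$ and $H^{-1}(Q_y)=R_y$, the obstruction is $-\frac1{xy}\in R_{xy}/(R_x+R_y)$: up to sign it is $\alpha$ itself. In fact $\check C_x\otimes\check C_y\otimes Q$ is acyclic (Step 3 below), although $\alpha\ne0$ is killed by $(x,y)$.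

So $Q$ defeats the torsion argument at all primes containing both $x$ and $y$. It is not yet a counterexample: with $K$ the fraction field, $Q\otimes K=(K\oplus K\to K)\simeq K[1]\ne0$, so $(0)\in\operatorname{supp}Q$. Likewise a finite product $Q_1\otimes\cdots\otimes Q_n$ built from pairs $(x_i,y_i)$ of nonzero elements of a domain becomes $K[n]\neq0$ at the generic point.

The remaining primes are those that miss an element of every pair. Here is the idea that removes them. The element $\frac1{x_iy_i}$ defines a map $R\to Q_i$, and multiplication by $x_i$ or by $y_i$ makes this map null-homotopic. So we let the number of pairs go to infinity and take a colimit along these maps. A prime that contains some pair is killed by the factor $Q_i$; a prime that contains no pair is killed by the transition maps. What survives is the class of $1$, and condition (1) is what keeps it alive.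

## 5. The colimit of the products $Q_1\otimes\cdots\otimes Q_n$

*Proof of Theorem 1.*

**Step 1: construction.** We define $M$ as a colimit of finite products. Let
$$Q_i=\big(R_{x_i}\oplus R_{y_i}\xrightarrow{\ (a,b)\mapsto b-a\ }R_{x_iy_i}\big)\quad\text{in degrees }-1,0,$$
and let $u_i\colon R\to Q_i$ be the $R$-linear map with $u_i(1)=\frac1{x_iy_i}\in Q_i^0$. It is a chain map because $Q_i^1=0$ and $R$ has no term in degree $-1$. Put
$$C_0=R,\qquad C_n=Q_1\otimes\cdots\otimes Q_n .$$
This is a bounded complex of flat modules in degrees $[-n,0]$. The transition map is $\mathrm{id}\otimes u_{n+1}\colon C_n\to C_n\otimes Q_{n+1}=C_{n+1}$, and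
$$M=\operatorname{colim}_nC_n .$$
$M$ is concentrated in degrees $\le0$, and $H^j(M)=\operatorname{colim}_nH^j(C_n)$ because filtered colimits are exact.

**Step 2: $M\ne0$.** We show that $1\in H^0(C_0)=R$ has nonzero image in every $H^0(C_n)$; an element of a sequential colimit is zero only if it is zero at some stage, so then its image in $H^0(M)$ is nonzero.

Fix $n\ge1$. (For $n=0$ the claim is $1\ne0$ in $R$, which follows from (1).) Write $z_1,\dots,z_{2n}$ for $x_1,y_1,\dots,x_n,y_n$, let $\pi=z_1\cdots z_{2n}$, and let $\pi_j=\prod_{l\ne j}z_l$. Then $C_n^0=\bigotimes_iR_{x_iy_i}=R_\pi$. A summand of $C_n^{-1}$ arises by taking $R_{x_i}$ or $R_{y_i}$ for one index $i$ and $R_{x_ky_k}$ for all $k\ne i$; this drops exactly one $z_j$. So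
$$C_n^{-1}=\bigoplus_{j=1}^{2n}R_{\pi_j},$$
and the differential to $C_n^0$ is, up to signs, given by the localisation maps. Hence $H^0(C_n)=R_\pi/\sum_j\operatorname{im}(R_{\pi_j})$, and $1\in R$ goes to the class of $\frac1{x_1y_1}\otimes\cdots\otimes\frac1{x_ny_n}=\frac1\pi$.

Suppose this class is $0$. With a common exponent $t\ge1$ there are $a_j\in R$ such that
$$\frac1\pi=\sum_j\frac{a_j}{\pi_j^t}=\sum_j\frac{a_jz_j^t}{\pi^t}\quad\text{in }R_\pi,$$
because $\pi_jz_j=\pi$. Multiplying by $\pi^t$ gives $\pi^{t-1}=\sum_ja_jz_j^t$ in $R_\pi$, so for some $s\ge0$
$$\pi^{s+t-1}=\sum_ja_j\,\pi^s z_j^t\quad\text{in }R .$$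
Each $\pi^sz_j^t$ is divisible by $z_j^{s+t}$. So with $T=s+t-1\ge0$ we get $(z_1\cdots z_{2n})^T\in(z_1^{T+1},\dots,z_{2n}^{T+1})$, contradicting (1).

**Step 3: primes containing a pair.** We prove (A): the factor $Q_i$ kills local cohomology at $x_i,y_i$. Let $N$ be any complex. The subcomplex $Q_i^0$ of $Q_i$ has quotient $Q_i^{-1}[1]$, and the sequence splits degreewise, so tensoring keeps it exact. Thus $\check C_{x_i}\otimes\check C_{y_i}\otimes Q_i\otimes N$ is an extension of shifts of direct sums of complexes
$$\check C_{x_i}\otimes\check C_{y_i}\otimes R_w\otimes N,\qquad w\in\{x_i,y_i,x_iy_i\}.$$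
In each case $x_i$ or $y_i$ is a unit in $R_w$. If it is $x_i$, then $x_i$ acts bijectively on every term of $\check C_{y_i}\otimes R_w\otimes N$, and Lemma 3(b) says the complex is acyclic; symmetrically for $y_i$. So $\check C_{x_i}\otimes\check C_{y_i}\otimes Q_i\otimes N$ is acyclic.

For $n\ge i$, take $N$ to be the product of the other factors of $C_n$: then $\check C_{x_i}\otimes\check C_{y_i}\otimes C_n$ is acyclic. Tensor products commute with colimits and filtered colimits are exact, so $\check C_{x_i}\otimes\check C_{y_i}\otimes M$ is acyclic. If $x_i,y_i\in\mathfrak p$, localising gives $H^*_{x_i,y_i}(M_\mathfrak p)=0$.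

**Step 4: primes containing no pair.** We prove (B): the transition maps die at such primes. The map $x_iu_i$ sends $1$ to $\frac{x_i}{x_iy_i}=\frac1{y_i}$. Let $h\colon R\to Q_i^{-1}$, $h(1)=(0,\frac1{y_i})$. Then $dh(1)=\frac1{y_i}-0=x_iu_i(1)$, and $R$ has zero differential, so $h$ is a null-homotopy of $x_iu_i$. Likewise $y_iu_i(1)=\frac1{x_i}=d(-\frac1{x_i},0)$, so $y_iu_i$ is null-homotopic.

Tensoring with $C_n$, we see that $x_{n+1}\cdot(\mathrm{id}\otimes u_{n+1})$ and $y_{n+1}\cdot(\mathrm{id}\otimes u_{n+1})$ are null-homotopic. So $x_{n+1}$ and $y_{n+1}$ annihilate the image of $H^j(C_n)\to H^j(C_{n+1})$, and therefore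
$$\text{every element of }H^j(M)\text{ coming from }H^j(C_n)\text{ is killed by }x_{n+1}\text{ and }y_{n+1}. \tag{3}$$
If for every $i$ at least one of $x_i,y_i$ is outside $\mathfrak p$, then one of $x_{n+1},y_{n+1}$ is a unit in $R_\mathfrak p$. Every element of $H^j(M)$ comes from some $H^j(C_n)$, so $H^j(M)_\mathfrak p=0$ for all $j$, that is, $M_\mathfrak p=0$.

**Step 5: conclusion.** Every prime falls under (A) or (B). In case (A) the sequence $x_i,y_i\in\mathfrak p$ shows $\mathfrak p\notin\operatorname{supp}M$; in case (B) the sequence $0$ does. So $\operatorname{supp}M=\emptyset$, while $M\ne0$. $\blacksquare$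

*The cohomology of $M$ for $R=k[x_1,y_1,x_2,\dots]$, $k$ a field.* Put $A_i=k[x_i,y_i]$, and let $E_i$ have the basis $x_i^{-a}y_i^{-b}$, $a,b\ge1$. The complex $C_n$ is the tensor product over $k$ of the complexes $Q$ for $A_1,\dots,A_n$ from Section 4 and of the polynomial ring in the remaining variables. By the Künneth formula over $k$, $H^{-j}(C_n)$ is the direct sum, over subsets $S\subset\{1,\dots,n\}$ of size $j$, of
$$\bigotimes_{i\in S}A_i\otimes_k\bigotimes_{i\le n,\ i\notin S}E_i\otimes_k k[x_m,y_m: m>n].$$
The transition map acts on the factor $A_{n+1}$ by $f\mapsto\frac{f}{x_{n+1}y_{n+1}}\in E_{n+1}$, which keeps only the constant term of $f$. In the colimit, $H^{-j}(M)$ has a basis given by a set $S$ of $j$ indices, a monomial in $A_i$ for each $i\in S$, and for each $i\notin S$ a basis element of $E_i$ that is $\frac1{x_iy_i}$ for all but finitely many $i$. So $H^{-j}(M)\neq0$ for every $j\ge0$, in accordance with Proposition 4. At the generic point, $C_n\otimes K\simeq K[n]$ sits in degree $-n$, and the maps $K[n]\to K[n+1]$ are zero on cohomology for degree reasons.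

## 6. Regular sequences, products and local rings

We recall a notion. A sequence $z_1,\dots,z_n$ in $R$ is *Koszul-regular* if its Koszul complex has no homology in positive degrees. Regular sequences are Koszul-regular; for instance, the variables in a polynomial ring are. The depth of a Noetherian local ring is the length of a longest regular sequence in its maximal ideal; for instance $k[[t_1,\dots,t_m]]$ over a field has depth $m$.

**Corollary 7.** $\mathrm D(R)$ is not supportive in each of the following cases.

1. There is a ring map $R\to S$ and an infinite sequence in $R$ whose image in $S$ is monomial.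
2. $R$ has an infinite sequence $z_1,z_2,\dots$ such that, for every $n$, the sequence $z_1,\dots,z_n$ is Koszul-regular (e.g. regular) and $(z_1,\dots,z_n)\ne R$.
3. $R=\prod_mS_m$ with $S_m$ Noetherian local rings of unbounded depth.

*Proof.* In each case we find an infinite monomial sequence in $R$ and apply Theorem 1.

**Case 1.** A relation $(z_1\cdots z_n)^t\in(z_1^{t+1},\dots,z_n^{t+1})$ in $R$ would map to the same relation in $S$. So the sequence is already monomial in $R$.

**Case 2.** We show (1) for a fixed $n$ by comparing with a polynomial ring. Let $\Lambda=\mathbb Z[Z_1,\dots,Z_n]\to R$, $Z_j\mapsto z_j$, and $\Lambda_0=\Lambda/(Z_1,\dots,Z_n)$. The Koszul complex on $Z_1,\dots,Z_n$ is a free resolution of $\Lambda_0$ over $\Lambda$, and tensoring it with $R$ gives the Koszul complex on $z_1,\dots,z_n$. So Koszul-regularity says $\operatorname{Tor}_i^\Lambda(\Lambda_0,R)=0$ for $i>0$.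

Multiplication by $(Z_1\cdots Z_n)^t$ induces a map
$$\Lambda_0\to\Lambda/(Z_1^{t+1},\dots,Z_n^{t+1}), \tag{4}$$
well defined since $Z_j(Z_1\cdots Z_n)^t$ is divisible by $Z_j^{t+1}$. The target is $\mathbb Z$-free on the monomials with all exponents $\le t$, and the generator of $\Lambda_0=\mathbb Z$ goes to the basis element $(Z_1\cdots Z_n)^t$; so (4) is injective. Its cokernel $W$ is free on the monomials with all exponents $\le t$ and not all equal to $t$. Order these finitely many monomials by total degree, with ties broken arbitrarily. Multiplication by any $Z_j$ sends such a monomial to a monomial of higher degree or to $0$, so the spans of the final segments form a finite filtration of $W$ by $\Lambda$-submodules whose successive quotients are all isomorphic to $\Lambda_0$. By the long exact sequences, $\operatorname{Tor}_1^\Lambda(W,R)=0$. Hence (4) stays injective after tensoring with $R$: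
$$(z_1\cdots z_n)^t\colon\ R/(z_1,\dots,z_n)\hookrightarrow R/(z_1^{t+1},\dots,z_n^{t+1}).$$
The source is nonzero, so the image of $1$ is nonzero, which is (1).

**Case 3.** Choose in the maximal ideal of each $S_m$ a regular sequence $z^{(m)}_1,\dots,z^{(m)}_{d_m}$ with $\sup_md_m=\infty$. Let $z_i\in R$ have $m$-th component $z_i^{(m)}$ if $i\le d_m$, and $0$ otherwise. Given $n$, choose $m$ with $d_m\ge n$. The images of $z_1,\dots,z_n$ in $S_m$ form a regular sequence generating a proper ideal. The argument of Case 2, which treats one $n$ at a time, gives (1) in $S_m$ for this $n$ and all $t$. A relation in $R$ would project to $S_m$, so (1) holds in $R$. $\blacksquare$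

Supportivity is therefore not preserved by infinite products: in Case 3 each $S_m$ is Noetherian, hence supportive, and $\prod_mS_m$ is not.

**Corollary 8.** Let $R$ and $M$ be as in Theorem 1. There is a maximal ideal $\mathfrak m$ with $M_\mathfrak m\ne0$, and then the local ring $R_\mathfrak m$ is not supportive. For instance, if $k$ is a field, a localisation of $k[x_1,y_1,x_2,y_2,\dots]$ is a local domain that is not supportive.

*Proof.* A nonzero module $H^j(M)$ has a nonzero localisation at some maximal ideal $\mathfrak m$, so $M_\mathfrak m\ne0$. The primes of $R_\mathfrak m$ are $\mathfrak qR_\mathfrak m$ with $\mathfrak q\subseteq\mathfrak m$, and $(M_\mathfrak m)_{\mathfrak qR_\mathfrak m}=M_\mathfrak q$. A finite $\underline x\subset\mathfrak q$ with $\check C_{\underline x}\otimes M_\mathfrak q$ acyclic gives a finite sequence in $\mathfrak qR_\mathfrak m$ with the same property over $R_\mathfrak m$. So $M_\mathfrak m\neq0$ has empty support over $R_\mathfrak m$. The last sentence is the case of a polynomial ring, which is a domain. $\blacksquare$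

*Remark.* In the polynomial example over a field, one may take $\mathfrak m=(x_1,y_1,x_2,y_2,\dots)$. The image $\varepsilon\in H^0(M)$ of $1\in C_0$ comes from every $C_n$, so by (3) it is killed by all the variables. Since $\varepsilon\ne0$ and $\mathfrak m$ is maximal, $\operatorname{ann}\varepsilon=\mathfrak m$, and so $M_\mathfrak m\neq0$.

## 7. Rings with Noetherian spectrum

These notes give no classification of supportive rings; Corollary 6 is one positive class, and here is another. The approach is to use the absorption property, Lemma 3(d), to go down through the closed subsets of $\operatorname{Spec}R$.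

**Theorem 9.** If $\operatorname{Spec}R$ is a Noetherian topological space, then $\mathrm D(R)$ is supportive. No chain condition on descending primes is needed.

*Proof.*

**Step 1: closed sets have finite equations.** We show that every closed subset is $V(I)$ with $I$ finitely generated. Let $V(\mathfrak b)$ be closed, and suppose it is not $V$ of a finitely generated subideal of $\mathfrak b$. Given $f_1,\dots,f_r\in\mathfrak b$ (starting with $r=0$), there is a prime $\mathfrak p\supseteq(f_1,\dots,f_r)$ with $\mathfrak b\not\subseteq\mathfrak p$; choose $f_{r+1}\in\mathfrak b\setminus\mathfrak p$. This gives an infinite chain $V(f_1)\supsetneq V(f_1,f_2)\supsetneq\cdots$, which is impossible in a Noetherian space.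

**Step 2: the Čech complex of a closed set.** We check that the object to be used in the induction depends only on the closed set. For a finitely generated ideal $I$ write $\check C_I=\check C_{\underline x}$, with $\underline x$ a chosen finite generating sequence of $I$. By Lemma 3(d), for all $N$,

* (i) if $w\in\sqrt I$, then $R_w\otimes\check C_I\otimes N$ is acyclic;
* (ii) if $J\subseteq\sqrt I$ is finitely generated, then $\check C_J\otimes\check C_I\otimes N\simeq\check C_I\otimes N$.

If $\sqrt I=\sqrt J$, using (ii) twice gives $\check C_I\otimes N\simeq\check C_J\otimes\check C_I\otimes N\simeq\check C_J\otimes N$. So up to quasi-isomorphism $\check C_I\otimes N$ depends only on $\sqrt I$, that is, on $V(I)$. Also $\check C_I\otimes\check C_J=\check C_{I+J}$ for concatenated generators.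

**Step 3: set-up of the induction.** Let $\operatorname{supp}M=\emptyset$. We prove by Noetherian induction on closed sets $Z=V(I)$, with $I$ finitely generated, that $N:=\check C_I\otimes M$ is acyclic. For $Z=\operatorname{Spec}R$ and $I=(0)$ we have $\check C_0=R$, so this case gives $M=0$, as wanted.

If $Z=\emptyset$, then $1\in\sqrt I$ and (i) with $w=1$ says that $N$ is acyclic. Now let $Z\neq\emptyset$ and assume the claim for all closed sets properly contained in $Z$.

**Step 4: elements outside $\sqrt I$ act invertibly.** We use the induction hypothesis once. Let $x\notin\sqrt I$. Some prime contains $I$ but not $x$, so $V(I+(x))\subsetneq Z$. By induction $\check C_x\otimes N\simeq\check C_{I+(x)}\otimes M$ is acyclic. By Lemma 3(b), $N\to N_x$ is a quasi-isomorphism and $x$ acts bijectively on $H^*(N)$.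

**Step 5: $\sqrt I$ not prime.** Since $\sqrt I\ne R$, there are $x,y\notin\sqrt I$ with $xy\in\sqrt I$. By Step 4, $N\simeq N_x$; localising $N\simeq N_y$ at $x$ gives $N_x\simeq N_{xy}$. And $N_{xy}=R_{xy}\otimes\check C_I\otimes M$ is acyclic by (i). So $N$ is acyclic.

**Step 6: $\sqrt I=\mathfrak q$ prime.** Here we use the hypothesis on the support, at the one prime $\mathfrak q$. By Step 4 every $x\notin\mathfrak q$ acts bijectively on $H^*(N)$, so $H^*(N)=H^*(N)_\mathfrak q$ and
$$N\simeq N_\mathfrak q=\check C_I\otimes M_\mathfrak q .$$
Since $\mathfrak q\notin\operatorname{supp}M$, there is a finite sequence in $\mathfrak q$, generating an ideal $J\subseteq\mathfrak q=\sqrt I$, with $\check C_J\otimes M_\mathfrak q$ acyclic for these generators. By (ii),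
$$\check C_I\otimes M_\mathfrak q\simeq\check C_I\otimes\check C_J\otimes M_\mathfrak q ,$$
and the right side is acyclic by Lemma 3(a), since $\check C_I$ is a bounded complex of flat modules. So $N$ is acyclic, and the induction is complete. $\blacksquare$
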